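# 2-positive maps on Haagerup $L^p$-spaces and the exponent $\tfrac12$

## 1. Does it matter where the density stands? Tests on matrices

Start with matrices. Let $d\in M_n$ be an invertible density matrix, let $\varphi(x)={\rm tr}(dx)$, and let $T\colon M_n\to M_n$ be a positive linear map with $\varphi\circ T\le\varphi$ on positive matrices. We want $T$ to act on "$L^p$ of $\varphi$". If $d$ were a function, the norm of $x$ would be $({\rm tr}(d|x|^p))^{1/p}$. For matrices there is a choice: we may put part of $d^{1/p}$ on the left of $x$ and the rest on the right. For $\theta\in[0,1]$ put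
$$a=\frac{1-\theta}{p},\qquad b=\frac{\theta}{p},\qquad a,b\ge 0,\quad a+b=\frac1p ,$$
and measure $x$ by the Schatten norm $\|d^{a}xd^{b}\|_p$. The question is for which $(p,\theta)$ there is an estimate
$$\|d^{a}T(x)d^{b}\|_p\le {\rm const}\cdot\|d^{a}xd^{b}\|_p,\qquad x\in M_n,$$
with a constant that depends neither on $n$ and $d$, nor on $T$ once $\|T\|\le 1$.

For the symmetric choice $\theta=\frac12$ this is a theorem of Haagerup–Junge–Xu, valid for every $p\in[1,\infty)$ and every positive $T$ (Section 2). So the first guess is: the position of the density is a matter of convention, and the estimate holds for all $p$ and all $\theta$, perhaps if we strengthen "positive" to "2-positive". Let us test this.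

**Test 1: diagonal matrices.** If everything commutes, $\|d^afd^b\|_p^p=\sum_i d_i|f_i|^p$ does not depend on $\theta$. The case $\theta=\frac12$ is known, so the guess is right.

**Test 2: the trace.** If $d=\frac1n1$, then again $d^axd^b=d^{1/p}x$ for all $\theta$, and the guess is right.

**Test 3: maps commuting with $x\mapsto d^{it}xd^{-it}$.** These automorphisms of $M_n$ form a one-parameter group. If $T$ commutes with all of them, it commutes with the generator, hence also with $x\mapsto d^{u}xd^{-u}$ for real $u$. Take $u=a-\frac1{2p}$, so that $b+u=\frac1{2p}$. Then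
$$d^aT(x)d^b=d^{\frac1{2p}}\,T\bigl(d^{u}xd^{-u}\bigr)\,d^{\frac1{2p}},\qquad d^axd^b=d^{\frac1{2p}}\bigl(d^uxd^{-u}\bigr)d^{\frac1{2p}} .$$
The estimate for $\theta$ is literally the estimate for $\frac12$, and the guess is right.

In all three tests $T$ respects the group ${\rm Ad}(d^{it})$. A real test must move matrix units between different weights. Let $d$ be diagonal with entries $d_i$. Since $d^ae_{ij}d^b=d_i^ad_j^be_{ij}$,
$$\|d^ae_{ij}d^b\|_p=d_i^ad_j^b. \tag{1}$$

**Test 4: transposition on $M_2$.** Let $T(x)=x^{t}$ and $d={\rm diag}(d_1,d_2)$. Then $T$ is positive and unital, and $\varphi\circ T=\varphi$ because $d$ is diagonal. By (1),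
$$\frac{\|d^aT(e_{12})d^b\|_p}{\|d^ae_{12}d^b\|_p}=\frac{d_2^ad_1^b}{d_1^ad_2^b}=\Bigl(\frac{d_1}{d_2}\Bigr)^{b-a}.$$
If $a\neq b$, this is arbitrarily large for a suitable ratio $d_1/d_2$. So positivity alone allows only $\theta=\frac12$. Transposition is not 2-positive: the positive matrix $\sum_{i,j}e_{ij}\otimes e_{ij}$ is sent by $I_{M_2}\otimes T$ to the flip, which has the eigenvalue $-1$. So we keep the guess for 2-positive maps.

**Test 5: three levels.** Let $n=3$ with indices $0,1,2$, let $d={\rm diag}(d_0,d_1,d_2)$ with $r=d_1/d_2\ge1$, and put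
$$W=e_{00}+r^{-1/2}e_{12},\qquad T(x)=WxW^* .$$
This map is completely positive, and $\|T\|=\|WW^*\|=\|e_{00}+r^{-1}e_{11}\|=1$. Also $\varphi(T(x))={\rm tr}(W^*dWx)$ with $W^*dW=d_0e_{00}+r^{-1}d_1e_{22}=d_0e_{00}+d_2e_{22}\le d$. So $\varphi\circ T\le\varphi$. Now $T(e_{02})=r^{-1/2}e_{01}$ and $T(e_{20})=r^{-1/2}e_{10}$, and (1) gives
$$\frac{\|d^aT(e_{02})d^b\|_p}{\|d^ae_{02}d^b\|_p}=r^{-\frac12}\Bigl(\frac{d_1}{d_2}\Bigr)^{b}=r^{\,b-\frac12},\qquad \frac{\|d^aT(e_{20})d^b\|_p}{\|d^ae_{20}d^b\|_p}=r^{\,a-\frac12}. \tag{2}$$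
As $r\to\infty$, the first ratio blows up if $b>\frac12$ and the second if $a>\frac12$. For $p=\theta=1$, for example, it is $r^{1/2}$. The guess is false, even for completely positive maps. But the test is passed whenever $a\le\frac12$ and $b\le\frac12$, in particular for all $\theta$ if $p\ge2$.

The corrected guess, $a,b\le\frac12$, turns out to be the exact answer, for all von Neumann algebras. The rest of the lecture states this precisely and proves it.

## 2. Haagerup's spaces and the precise statement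

Let $M$ be a von Neumann algebra with positive cone $M^+$ and let $\varphi$ be a normal faithful state on $M$, with modular automorphism group $\sigma=\sigma^\varphi$. Let $\mathcal R=M\rtimes_{\sigma}\mathbb R$ be the crossed product, with its canonical normal semifinite faithful trace $\tau_0$; we regard $M$ as a subalgebra of $\mathcal R$. There is a dual action $(\widehat\sigma_s)_{s\in\mathbb R}$ on $\mathcal R$ whose fixed point algebra is $M$ and which satisfies $\tau_0\circ\widehat\sigma_s=e^{-s}\tau_0$.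

**Definition.** For $1\le p\le\infty$, $L^p(M,\varphi)$ is the space of $\tau_0$-measurable operators $h$ affiliated with $\mathcal R$ such that $\widehat\sigma_s(h)=e^{-s/p}h$ for all $s$. In particular $L^\infty(M,\varphi)=M$. Products and sums of measurable operators are always closed, that is, taken in the strong sense.

For $\psi\in M_*^+$ let $h_\psi$ be the Radon–Nikodym derivative of the dual weight $\widehat\psi$ with respect to $\tau_0$. The map $\psi\mapsto h_\psi$ is a bijection $M_*^+\to L^1(M,\varphi)^+$ and extends to a linear isomorphism $M_*\to L^1(M,\varphi)$ with $\|h_\psi\|_1=\|\psi\|_{M_*}$. Put ${\rm Tr}(h_\psi)=\psi(1)$. Then ${\rm Tr}(h_\psi x)=\psi(x)$ for $x\in M$. The density of $\varphi$ is $D=h_\varphi$; thus $\varphi(x)={\rm Tr}(Dx)$.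

**Example.** Let $M=B(H)$ and $\varphi={\rm tr}(d\,\cdot)$. Then $\sigma_t(x)=d^{it}xd^{-it}$. A textbook identification takes $L^p(M,\varphi)$ isometrically onto the Schatten class $S^p$, with $D^axD^b$ corresponding to $d^axd^b$ and ${\rm Tr}$ to ${\rm tr}$. This is the model of Section 1. We use it only for illustrations; formula (1) will be proved directly in the general setting (Lemma 3).

**Definition.** A linear map $T\colon M\to M$ is positive if $T(M^+)\subset M^+$. It is 2-positive if $I_{M_2}\otimes T\colon M_2\overline\otimes M\to M_2\overline\otimes M$ is positive, that is, if $[y_{ij}]\ge0$ implies $[T(y_{ij})]\ge0$ for $2\times2$ matrices over $M$. (Test 4 is a positive map which is not 2-positive. Completely positive maps are 2-positive.)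

**Definition.** Let $1\le p<\infty$, $\theta\in[0,1]$, $a=\frac{1-\theta}p$, $b=\frac\theta p$. For a bounded linear $T\colon M\to M$, define $T_{p,\theta}$ on the subspace $\mathcal A_{p,\theta}=D^aMD^b$ of $L^p(M,\varphi)$ by
$$T_{p,\theta}(D^axD^b)=D^aT(x)D^b,\qquad x\in M .$$
The subspace $\mathcal A_{p,\theta}$ is dense in $L^p(M,\varphi)$. We say that $T_{p,\theta}$ is bounded if it is bounded for the $L^p$-norm, i.e. if it extends to a bounded operator on $L^p(M,\varphi)$.

The known starting point, which we use as a black box, is: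

**Haagerup–Junge–Xu theorem.** If $T\colon M\to M$ is positive and $\varphi\circ T\le C_1\varphi$ on $M^+$, then $T_{p,\frac12}$ is bounded for every $1\le p<\infty$, with norm at most $\|T\|^{1-\frac1p}C_1^{\frac1p}$.

The problem, from Christian Le Merdy, Safoura Zadeh, "On the extension of positive maps to Haagerup non-commutative $L^p$-spaces", arXiv:2404.04400 (2024), is to determine the pairs $(p,\theta)$ for which $T_{p,\theta}$ is bounded for all $(M,\varphi)$ and all 2-positive $T$ with $\varphi\circ T\le\varphi$ on $M^+$.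

**Theorem 1.** $T_{p,\theta}$ is bounded for all $(M,\varphi)$ and all 2-positive $T$ with $\varphi\circ T\le\varphi$ on $M^+$ if and only if
$$\max\{\theta,1-\theta\}\le\tfrac p2,\qquad\text{i.e. } a\le\tfrac12 \text{ and } b\le\tfrac12 .$$
That is: either $p\ge2$ and $\theta\in[0,1]$ is arbitrary, or $1\le p<2$ and $1-\frac p2\le\theta\le\frac p2$.

**Theorem 2.**

1. If $T$ is 2-positive, $\varphi\circ T\le C_1\varphi$ on $M^+$ and $\max\{\theta,1-\theta\}\le\frac p2$, then $\|T_{p,\theta}\|\le K:=\|T\|^{1-\frac1p}C_1^{\frac1p}$. This constant is optimal: for each such $(p,\theta)$ and all $A,C>0$ there is such a $T$ (2-positive, on some $(M,\varphi)$) with $\|T\|=A$, $\varphi\circ T\le C\varphi$ and $\|T_{p,\theta}\|\ge A^{1-\frac1p}C^{\frac1p}$.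
2. There are a faithful normal state $\varphi$ on $B(\ell^2)$ and one normal, unital, completely positive $T$ with $\varphi\circ T=\varphi$ such that $T_{p,\theta}$ is unbounded for every $(p,\theta)\in[1,\infty)\times[0,1]$ with $\max\{\theta,1-\theta\}>\frac p2$.
3. For merely positive maps the answer is: all $p$, and $\theta=\frac12$ only. There is one $(M,\varphi)$ and one normal unital positive $T$ with $\varphi\circ T=\varphi$ such that $T_{p,\theta}$ is unbounded for every $p\in[1,\infty)$ and every $\theta\neq\frac12$.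

Theorem 1 follows from Theorem 2. If $\max\{\theta,1-\theta\}\le\frac p2$, use part 1 with $C_1=1$. Otherwise use part 2, since completely positive maps are 2-positive. On the good set one gets in particular $\|T_{p,\theta}\|\le\|T\|^{1-1/p}$ whenever $\varphi\circ T\le\varphi$.

## 3. Moving powers of $D$ past elements of $M$

We recall four groups of standard facts (Haagerup; Terp; Junge–Xu, *Ann. Probab.* 31 (2003)). Write $r'$ for the conjugate exponent of $r$, and $L^r$ for $L^r(M,\varphi)$.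

**(F1)** Hölder's inequality holds in the $L^r$. If $h\in L^r$ and $k\in L^{r'}$, then ${\rm Tr}(hk)={\rm Tr}(kh)$, and $\|h\|_r=\sup\{|{\rm Tr}(hk)|:\|k\|_{r'}\le1\}$. Moreover $(L^1)^*=M$ via ${\rm Tr}$. For $r<\infty$, $\|h\|_r^r={\rm Tr}(|h|^r)$, so $\|h^*h\|_{r/2}=\|h\|_r^2$ for $r\ge2$. The space $L^2$ is a Hilbert space for $\langle\xi,\eta\rangle={\rm Tr}(\eta^*\xi)$, and $M$ acts faithfully on it by left multiplication.

**(F2)** $D$ is injective and $D^{it}xD^{-it}=\sigma_t(x)$ for $x\in M$. The map $k\mapsto D^{it}kD^{-it}$ is isometric on each $L^r$. For $k\in L^1$, $x\in M$, the function $t\mapsto{\rm Tr}(\sigma_t(x)k)$ is continuous.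

**(F3)** For $c,e\ge0$ with $c+e=\frac1r$ and $1\le r<\infty$, the space $D^cMD^e$ is dense in $L^r$. (For $r=\infty$ we have $c=e=0$, and the space is $M$ itself.)

**(F4)** Let $M_{\rm an}\subset M$ be the $*$-algebra of those $x$ for which $t\mapsto\sigma_t(x)$ extends to an entire $M$-valued function $z\mapsto\sigma_z(x)$. Then $\sigma_{z+w}(x)=\sigma_z(\sigma_w(x))$. For $x\in M$, the elements
$$x_n=\sqrt{n/\pi}\int_{\mathbb R}e^{-nt^2}\sigma_t(x)\,dt$$
belong to $M_{\rm an}$ (the extension is obtained by replacing $e^{-nt^2}$ by $e^{-n(t-z)^2}$), and $x_n\to x$ weak$^*$.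

The group law in (F4) implies $\|\sigma_{t+is}(x)\|=\|\sigma_t(\sigma_{is}(x))\|=\|\sigma_{is}(x)\|$ for real $t,s$. So $\|\sigma_z(x)\|$ depends only on ${\rm Im}\,z$, and by continuity it is bounded on each horizontal strip of finite width.

**Example.** In $B(H)$ with $d$ diagonal, $\sigma_t(e_{ij})=(d_i/d_j)^{it}e_{ij}$. So $e_{ij}$ is analytic and $\sigma_{z}(e_{ij})=(d_i/d_j)^{iz}e_{ij}$.

One consequence: the map $T_{p,\theta}$ is well defined, because $D^axD^b=0$ forces $x=0$. Indeed let $c,e\ge 0$ with $c+e=1-\frac1p$. For all $y\in M$, $0={\rm Tr}(D^axD^b\cdot D^cyD^e)={\rm Tr}(x\,D^{b+c}yD^{e+a})$. By (F3) with $r=1$ the elements $D^{b+c}yD^{e+a}$ are dense in $L^1$, so $x=0$.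

Next come three tools with proofs.

**(F5)** *For $x\in M_{\rm an}$ and $s\ge0$: $D^sx=\sigma_{-is}(x)D^s$.*

*Proof.* The formula is (F2) "at $t=-is$"; we must justify the continuation for an unbounded $D$. Let $\mathcal E=\bigcup_n{\rm Ran}\,1_{[1/n,n]}(D)$, a core for $D^s$. For $\xi,\eta\in\mathcal E$ the functions
$$z\mapsto\langle xD^{-iz}\eta,D^{-i\bar z}\xi\rangle,\qquad z\mapsto\langle\sigma_z(x)\eta,\xi\rangle$$
are entire (in the first, $\bar z$ stands in the conjugate-linear slot), and they agree on $\mathbb R$ by (F2). Hence they agree everywhere. At $z=-is$ we have $-iz=-s$ and $-i\bar z=s$, so $\langle xD^{-s}\eta,D^s\xi\rangle=\langle\sigma_{-is}(x)\eta,\xi\rangle$. Replace $\eta$ by $D^s\eta\in\mathcal E$: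
$$\langle x\eta,D^s\xi\rangle=\langle\sigma_{-is}(x)D^s\eta,\xi\rangle,\qquad\xi,\eta\in\mathcal E .$$
Since $\mathcal E$ is a core and $D^s$ is self-adjoint, $x\eta\in{\rm dom}\,D^s$ and $D^sx\eta=\sigma_{-is}(x)D^s\eta$. Now let $\eta\in{\rm dom}\,D^s$ and choose $\eta_n\in\mathcal E$ with $\eta_n\to\eta$, $D^s\eta_n\to D^s\eta$. Then $x\eta_n\to x\eta$ and $D^sx\eta_n\to\sigma_{-is}(x)D^s\eta$. As $D^s$ is closed, the identity holds for $\eta$. So $\sigma_{-is}(x)D^s\subset D^sx$, and nested $\tau_0$-measurable operators coincide. $\square$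

**(F6)** *For $x\in M$, $c,e\ge0$ with $c+e=\frac1r$, $r\in[1,\infty]$, and $x_n$ as in (F4): $\|D^cx_nD^e\|_r\le\|D^cxD^e\|_r$.*

*Proof.* Let $z\in L^{r'}$. Then $D^ezD^c\in L^1$, and by (F1), (F2) and the definition of $x_n$,
$${\rm Tr}(D^cx_nD^ez)={\rm Tr}(x_nD^ezD^c)=\sqrt{n/\pi}\int e^{-nt^2}\,{\rm Tr}\bigl(D^{it}(D^cxD^e)D^{-it}z\bigr)\,dt .$$
Since $D^{it}\cdot D^{-it}$ is isometric on $L^r$ and the Gaussian has integral $1$, the modulus is at most $\|D^cxD^e\|_r\|z\|_{r'}$. Take the supremum over $\|z\|_{r'}\le1$. $\square$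

**(F7)** *If $T$ is positive, then $\|T_{p,\theta}\|=\|T_{p,1-\theta}\|$.*

*Proof.* A positive map preserves adjoints, so $(D^aT(x)D^b)^*=D^bT(x^*)D^a$ and $(D^axD^b)^*=D^bx^*D^a$. The adjoint is isometric on $L^p$. $\square$

**Lemma 3.** *Let $e_{ij}$ be matrix units in $M$ with $\sigma_t(e_{ij})=(\mu_i/\mu_j)^{it}e_{ij}$, where $\mu_j=\varphi(e_{jj})>0$. Then $\|D^ae_{ij}D^b\|_p=\mu_i^a\mu_j^b$ whenever $a,b\ge0$ and $a+b=\frac1p$.*

*Proof.* Clearly $e_{ij}\in M_{\rm an}$ and $\sigma_{-ia}(e_{ij})=(\mu_i/\mu_j)^ae_{ij}$. By (F5), $D^ae_{ij}D^b=(\mu_i/\mu_j)^ae_{ij}D^{1/p}$. Since $\sigma_t(e_{jj})=e_{jj}$, the projection $e_{jj}$ commutes with $D$. So $|e_{ij}D^{1/p}|^2=D^{1/p}e_{jj}D^{1/p}=e_{jj}D^{2/p}$, hence $|e_{ij}D^{1/p}|^p=e_{jj}D$ and $\|e_{ij}D^{1/p}\|_p={\rm Tr}(De_{jj})^{1/p}=\mu_j^{1/p}$. Multiplying, the norm is $\mu_i^a\mu_j^{\frac1p-a}=\mu_i^a\mu_j^b$. $\square$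

## 4. Gluing infinitely many three-level maps: the necessity of $a,b\le\frac12$

Test 5 shows that no uniform constant exists. Part 2 of Theorem 2 asks for more: one map, unital and state-preserving, which is unbounded for all bad $(p,\theta)$ at once. We glue copies of Test 5 with $r=2^k$, $k\ge1$, along a common level $0$. This gives $\varphi\circ T\le\varphi$ only. We then repair unitality and invariance by one more term that does not affect the off-diagonal matrix units on which we test.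

**Proof of Theorem 2(2).**

**Step 1: the data.** Let $M=B(\ell^2)$ with matrix units $(e_{ij})_{i,j\ge0}$ and $\varphi={\rm tr}(d\,\cdot)$, $d=\sum_jd_je_{jj}$, where
$$d_0=c,\qquad d_{2k-1}=c2^{-k},\qquad d_{2k}=c4^{-k}\quad(k\ge1),\qquad c=\tfrac37 .$$
Then $\sum_jd_j=c(1+1+\frac13)=1$, so $\varphi$ is a normal faithful state; $\sigma_t(x)=d^{it}xd^{-it}$, and Lemma 3 applies with $\mu_j=d_j$. The levels $2k-1$ and $2k$ have ratio $d_{2k-1}/d_{2k}=2^k$. Following Test 5, put
$$W=e_{00}+\sum_{k\ge1}2^{-k/2}e_{2k-1,2k} .$$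
Then
$$WW^*=e_{00}+\sum_k2^{-k}e_{2k-1,2k-1}\le1,\qquad W^*dW=d_0e_{00}+\sum_k2^{-k}d_{2k-1}e_{2k,2k}=d_0e_{00}+\sum_kd_{2k}e_{2k,2k} .$$

**Step 2: repairing the defects.** The map $x\mapsto WxW^*$ misses $1-WW^*\ge0$ for being unital, and misses ${\rm tr}(Gx)$ with $G=d-W^*dW$ for preserving $\varphi$. Here $G=\sum_kd_{2k-1}e_{2k-1,2k-1}\ge0$ and ${\rm tr}\,G=c\sum_k2^{-k}=c$. So define
$$T(x)=WxW^*+\frac{{\rm tr}(Gx)}{c}\,(1-WW^*).$$
The second summand is a positive normal functional times a positive operator, hence normal and completely positive, and so is $T$. We have $T(1)=WW^*+(1-WW^*)=1$. Moreover ${\rm tr}(d(1-WW^*))=1-{\rm tr}(W^*dW)={\rm tr}(d)-{\rm tr}(W^*dW)={\rm tr}\,G=c$, so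
$$\varphi(T(x))={\rm tr}(W^*dWx)+{\rm tr}(Gx)={\rm tr}(dx)=\varphi(x).$$

**Step 3: unboundedness.** Since $G$ is diagonal, ${\rm tr}(Ge_{0,2k})={\rm tr}(Ge_{2k,0})=0$. Hence $T(e_{0,2k})=We_{0,2k}W^*=2^{-k/2}e_{0,2k-1}$ and $T(e_{2k,0})=2^{-k/2}e_{2k-1,0}$. By Lemma 3,
$$\frac{\|D^aT(e_{0,2k})D^b\|_p}{\|D^ae_{0,2k}D^b\|_p}=2^{-k/2}\Bigl(\frac{d_{2k-1}}{d_{2k}}\Bigr)^b=2^{k(b-\frac12)},\qquad\frac{\|D^aT(e_{2k,0})D^b\|_p}{\|D^ae_{2k,0}D^b\|_p}=2^{k(a-\frac12)} .$$
Let $k\to\infty$: $T_{p,\theta}$ is unbounded as soon as $b>\frac12$ (i.e. $\theta>\frac p2$) or $a>\frac12$ (i.e. $1-\theta>\frac p2$). $\square$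

**Proof of Theorem 2(3).** For $\theta=\frac12$, boundedness for all positive $T$ is the Haagerup–Junge–Xu theorem. For $\theta\ne\frac12$ we glue copies of Test 4. Let $M=\bigoplus_{k\ge1}M_2$ ($\ell^\infty$-sum) and $\varphi(x)=\sum_k2^{-k}{\rm tr}(\rho_kx_k)$, with $\rho_k$ diagonal of trace $1$ and $(\rho_k)_{11}/(\rho_k)_{22}=2^k$. Let $T$ be transposition on each summand. It is normal, unital and positive, and $\varphi\circ T=\varphi$ because each $\rho_k$ is diagonal. The modular group is $\bigoplus_k{\rm Ad}(\rho_k^{it})$, so Lemma 3 applies to the matrix units of the $k$-th summand, with $\mu_1/\mu_2=2^k$: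
$$\frac{\|D^aT(e_{12})D^b\|_p}{\|D^ae_{12}D^b\|_p}=\frac{\mu_2^a\mu_1^b}{\mu_1^a\mu_2^b}=2^{k(b-a)},\qquad\frac{\|D^aT(e_{21})D^b\|_p}{\|D^ae_{21}D^b\|_p}=2^{k(a-b)} .$$
If $\theta\ne\frac12$, then $a\ne b$, and one of the ratios is unbounded in $k$. $\square$

## 5. One-sided densities for $p\ge2$: the Schwarz inequality

From here to the end of Section 8 we prove the bound in Theorem 2(1). Let $T$ be 2-positive with $\varphi\circ T\le C_1\varphi$ on $M^+$. If $C_1=0$, then $\varphi(T(x))=0$ for $x\ge0$ and $T=0$ by faithfulness. So we may assume $T\neq0$ and $C_1>0$.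

The plan is to reach the extreme admissible values of $\theta$ first. For $p\ge2$ they are $\theta=0,1$, and there squaring reduces the claim to $\theta=\frac12$ at exponent $p/2$.

**Lemma 4 (Schwarz inequality).** *Let $S\colon M\to M$ be 2-positive and $S(1)\le\gamma1$ with $\gamma>0$. Then $S(x)^*S(x)\le\gamma S(x^*x)$ for $x\in M$.*

*Proof.* The matrix $\begin{pmatrix}1&x\\x^*&x^*x\end{pmatrix}=\begin{pmatrix}1&x\end{pmatrix}^*\begin{pmatrix}1&x\end{pmatrix}$ is positive. Apply $S$ entrywise and enlarge the corner $S(1)$ to $\gamma1$: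
$$\begin{pmatrix}\gamma1&S(x)\\S(x)^*&S(x^*x)\end{pmatrix}\ge0 .$$
Evaluate the quadratic form at the vector $(-\gamma^{-1}S(x)\eta,\eta)$. The result is $\gamma^{-1}\|S(x)\eta\|^2-2\gamma^{-1}\|S(x)\eta\|^2+\langle S(x^*x)\eta,\eta\rangle\ge0$, that is, $\|S(x)\eta\|^2\le\gamma\langle S(x^*x)\eta,\eta\rangle$. $\square$

**Proposition 5.** *If $p\ge2$, then for $x\in M$*
$$\|T(x)D^{1/p}\|_p\le\|T\|^{1-\frac1p}C_1^{\frac1p}\|xD^{1/p}\|_p .$$
*So $\|T_{p,1}\|\le K$, and by (F7) $\|T_{p,0}\|\le K$.*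

*Proof.* Put $B=T(x^*x)$. Lemma 4 with $\gamma=\|T\|$ gives $T(x)^*T(x)\le\|T\|B$. Hence $\|T\|^{1/2}B^{1/2}\eta\mapsto T(x)\eta$ is a well-defined contraction on the range of $B^{1/2}$. Extend it to the closure and by $0$ on the orthogonal complement. The resulting contraction $w$ commutes with $M'$, so $w\in M$, and
$$T(x)=w\,\|T\|^{1/2}B^{1/2} .\tag{3}$$
Therefore, by Hölder and (F1),
$$\|T(x)D^{1/p}\|_p^2\le\|T\|\,\|B^{1/2}D^{1/p}\|_p^2=\|T\|\,\|D^{1/p}T(x^*x)D^{1/p}\|_{p/2} .$$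
Since $\frac1p=\frac12\cdot\frac{1}{p/2}$, the last norm is the $\theta=\frac12$ situation for the exponent $\frac p2\ge1$. The Haagerup–Junge–Xu theorem bounds the right side by
$$\|T\|\cdot\|T\|^{1-\frac2p}C_1^{\frac2p}\,\|D^{1/p}x^*xD^{1/p}\|_{p/2}=\|T\|^{2-\frac2p}C_1^{\frac2p}\|xD^{1/p}\|_p^2 .\qquad\square$$

**Where this stops.** For $p<2$ the argument would need the $\theta=\frac12$ estimate at an exponent $\frac p2<1$, and that estimate is false. In Test 5, $T(e_{22})=r^{-1}e_{11}$, and with $\|z\|_{p/2}=({\rm tr}|z|^{p/2})^{2/p}$ the ratio of $\|d^{1/p}T(e_{22})d^{1/p}\|_{p/2}$ to $\|d^{1/p}e_{22}d^{1/p}\|_{p/2}$ is $r^{-1}r^{2/p}=r^{\frac2p-1}\to\infty$. This is no surprise, since $\theta=1$ is not admissible for $p<2$.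

The extreme admissible case for $1<p<2$ is $b=\frac12$, $a=\frac1p-\frac12>0$, and there the factorization (3) gets stuck for another reason: in $D^a\,w\,B^{1/2}D^{1/2}$ the contraction $w$ stands between $D^a$ and $B^{1/2}$ and cannot be stripped off. Taking $D^a$ off by Hölder, with $\frac1p=a+\frac12$ and $\|D^a\|_{1/a}=1$, bounds $\|D^aT(x)D^{1/2}\|_p$ by a multiple of $\|xD^{1/2}\|_2$. But this is the wrong quantity, since $\|D^axD^{1/2}\|_p\le\|xD^{1/2}\|_2$.

## 6. The dual map $V$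

The way out is duality. Let $q$ be the conjugate exponent of $p$. If $1<p<2$, $b=\frac12$ and $a=\frac1p-\frac12$, then $a+\frac1q=\frac12$. Test $D^aT(x)D^{1/2}$ against the one-sided element $yD^{1/q}\in L^q$:
$${\rm Tr}(D^aT(x)D^{\frac12}\cdot yD^{\frac1q})={\rm Tr}(D^{\frac12}T(x)D^{\frac12}y).$$
All densities collect symmetrically around $T(x)$, and in the symmetric position $T$ is bounded on $L^1$. So $T$ can be transferred to $y$, where the density is one-sided and the exponent is $q>2$. Proposition 5 will then apply, provided that the transferred map is again 2-positive and satisfies the right inequality for $\varphi$.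

By the Haagerup–Junge–Xu theorem with $p=1$, $T_{1,\frac12}$ is bounded on $L^1$ with norm at most $C_1$. Let $V=(T_{1,\frac12})^*\colon M\to M$, using $(L^1)^*=M$. Thus, for all $x,y\in M$,
$$H(x,y):={\rm Tr}(D^{\frac12}T(x)D^{\frac12}y)={\rm Tr}(D^{\frac12}xD^{\frac12}V(y)).\tag{4}$$
$H$ is a bounded bilinear form on $M\times M$. It is separately weak$^*$-continuous: for fixed $x$, the first expression is $y\mapsto{\rm Tr}(ky)$ with $k=D^{\frac12}T(x)D^{\frac12}\in L^1$; for fixed $y$, the second is $x\mapsto{\rm Tr}(xk')$ with $k'=D^{\frac12}V(y)D^{\frac12}\in L^1$.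

**Example.** In Test 5, (4) reads $d^{1/2}V(y)d^{1/2}=W^*d^{1/2}yd^{1/2}W$. So $V(y)=UyU^*$ with $U=d^{-1/2}W^*d^{1/2}=e_{00}+r^{-1/2}(d_1/d_2)^{1/2}e_{21}=e_{00}+e_{21}$. Here $V(1)=e_{00}+e_{22}\le1$, and $\varphi(V(y))={\rm tr}(U^*dUy)$ with $U^*dU=d_0e_{00}+d_2e_{11}\le d$.

**Proposition 6.** *$V$ is 2-positive, $\|V\|\le C_1$, and $\varphi\circ V\le\|T\|\varphi$ on $M^+$.*

Passing from $T$ to $V$ thus exchanges the roles of $C_1$ and $\|T\|$.

*Proof.* The proof has three steps.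

**Step 1: $V$ is 2-positive.** Let $[y_{ij}]\ge0$ in $M_2(M)$. Since $M$ acts faithfully on $L^2$ and $D^{1/2}M$ is dense in $L^2$, it suffices to show $\sum_{i,j}\langle V(y_{ij})\xi_j,\xi_i\rangle\ge0$ for $\xi_i=D^{1/2}m_i$, $m_1,m_2\in M$. By (F1) and (4) this sum is
$$\sum_{i,j}{\rm Tr}(m_i^*D^{\frac12}V(y_{ij})D^{\frac12}m_j)=\sum_{i,j}{\rm Tr}(D^{\frac12}m_jm_i^*D^{\frac12}V(y_{ij}))=\sum_{i,j}{\rm Tr}(D^{\frac12}T(m_jm_i^*)D^{\frac12}y_{ij}).$$
The matrix $[m_im_j^*]_{ij}$ is a column times its adjoint, hence positive; so $[T(m_im_j^*)]_{ij}\ge0$ because $T$ is 2-positive. Write this matrix as $\alpha^*\alpha$ with $\alpha=[a_{ki}]\in M_2(M)$. Then $T(m_im_j^*)=\sum_ka_{ki}^*a_{kj}$, and, exchanging $i$ and $j$, $T(m_jm_i^*)=\sum_ka_{kj}^*a_{ki}$. Similarly write $[y_{ij}]=\beta\beta^*$ with $\beta=[b_{il}]$, so $y_{ij}=\sum_lb_{il}b_{jl}^*$. The sum becomes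
$$\sum_{k,l}\sum_{i,j}{\rm Tr}\bigl(D^{\frac12}a_{kj}^*\,a_{ki}D^{\frac12}b_{il}\,b_{jl}^*\bigr)=\sum_{k,l}{\rm Tr}\Bigl(\bigl(\textstyle\sum_ia_{ki}D^{\frac12}b_{il}\bigr)\bigl(\sum_ja_{kj}D^{\frac12}b_{jl}\bigr)^*\Bigr)\ge0 ,$$
where we cycled $D^{\frac12}a_{kj}^*$ to the end and used $(a_{kj}D^{\frac12}b_{jl})^*=b_{jl}^*D^{\frac12}a_{kj}^*$.

**Step 2: $\|V\|\le C_1$.** $V$ is the adjoint of $T_{1,\frac12}$, whose norm is at most $C_1$.

**Step 3: $\varphi\circ V\le\|T\|\varphi$.** For $y\ge0$ put $x=1$ in (4). Since $T(1)\le\|T\|1$,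
$$\varphi(V(y))={\rm Tr}(D^{\frac12}T(1)D^{\frac12}y)={\rm Tr}\bigl(y^{\frac12}D^{\frac12}T(1)D^{\frac12}y^{\frac12}\bigr)\le\|T\|\,{\rm Tr}(y^{\frac12}Dy^{\frac12})=\|T\|\varphi(y).\qquad\square$$

## 7. The extreme cases for $1\le p<2$

**Proposition 7.** *Let $1\le p<2$ and $\theta\in\{\frac p2,1-\frac p2\}$. Then $\|T_{p,\theta}\|\le K=\|T\|^{1-\frac1p}C_1^{\frac1p}$.*

*Proof.* If $p=1$, then $\theta=\frac12$ and this is the Haagerup–Junge–Xu theorem. Let $1<p<2$ and $\theta=\frac p2$, so $b=\frac12$, $a=\frac1p-\frac12$, $a+\frac1q=\frac12$. For $x,y\in M$, cycling $D^{1/q}$ to the front and using (4),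
$${\rm Tr}(D^aT(x)D^{\frac12}\,yD^{\frac1q})=H(x,y)={\rm Tr}(D^axD^{\frac12}\,V(y)D^{\frac1q}) .$$
By Proposition 6 we may apply Proposition 5 to $V$ with the exponent $q>2$, with $C_1$ bounding the norm and $\|T\|$ in the role of $C_1$:
$$\|V(y)D^{\frac1q}\|_q\le C_1^{1-\frac1q}\|T\|^{\frac1q}\|yD^{\frac1q}\|_q .$$
Hölder's inequality gives
$$|{\rm Tr}(D^aT(x)D^{\frac12}\,yD^{\frac1q})|\le C_1^{1-\frac1q}\|T\|^{\frac1q}\,\|D^axD^{\frac12}\|_p\,\|yD^{\frac1q}\|_q .$$
Since $MD^{1/q}$ is dense in $L^q$ by (F3), duality (F1) yields $\|T_{p,\theta}\|\le C_1^{1-\frac1q}\|T\|^{\frac1q}=C_1^{\frac1p}\|T\|^{1-\frac1p}$. The case $\theta=1-\frac p2$ follows by (F7). $\square$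

## 8. Three lines at fixed $p$: moving $x$ and $y$ along the modular group

Fix $p$. The bound $K$ is now known at both ends of the segment
$$\{(a,b)\in[0,\tfrac12]^2:\ a+b=\tfrac1p\},$$
namely at $(0,\frac1p),(\frac1p,0)$ if $p\ge2$ (Proposition 5), and at $(\frac1p-\frac12,\frac12),(\frac12,\frac1p-\frac12)$ if $p<2$ (Proposition 7). We must fill in the interior with the same constant.

**Why $x$ cannot stay fixed.** The natural attempt, in $M_n$ say, is the analytic family $\zeta\mapsto d^{a_\zeta}T(x)d^{b_\zeta}$ with $a_\zeta,b_\zeta$ affine in $\zeta$ and $x$ fixed. The three lines lemma and the end bounds give at the intermediate point $\lambda\in(0,1)$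
$$\|d^{a}T(x)d^{b}\|_p\le K\,\|d^{a_0}xd^{b_0}\|_p^{1-\lambda}\,\|d^{a_1}xd^{b_1}\|_p^{\lambda} .$$
The right side is not controlled by $\|d^axd^b\|_p$. Take $p=2$, $n=2$, $x=e_{12}+e_{21}$. Then $\|d^axd^b\|_2^2=d_1^{2a}d_2^{2b}+d_2^{2a}d_1^{2b}$. At both ends $(0,\frac12)$, $(\frac12,0)$ this is $d_1+d_2$, while at $a=b=\frac14$ it is $2\sqrt{d_1d_2}$. The quotient is unbounded in $d_1/d_2$.

The remedy is to let $x$ move with $\zeta$ so that the end norm of the moved $x$ equals the intermediate norm of the original $x$. On the line where the exponents are $(a_0,b_0)$ with $a=a_0+s$, we need $x'$ with $D^{a_0}x'D^{b_0}=D^axD^b$; by (F5), $x'=\sigma_{-is}(x)$ does this. The test element must be moved in the same way, and the symmetric form $H$ accommodates both motions at once.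

**Step 1: reformulation through $H$.** This step expresses $\|T_{p,\theta}\|\le K$ for every admissible $\theta$ by the same form $H$. Let $a,b\in[0,\frac12]$ with $a+b=\frac1p$. Then $(\frac12-b)+(\frac12-a)=\frac1q$ and
$${\rm Tr}\bigl(D^aT(x)D^b\cdot D^{\frac12-b}yD^{\frac12-a}\bigr)={\rm Tr}(D^{\frac12}T(x)D^{\frac12}y)=H(x,y).$$
By (F1) and the density of $D^{\frac12-b}MD^{\frac12-a}$ in $L^q$ (F3), $\|T_{p,\theta}\|\le K$ is equivalent to
$$|H(x,y)|\le K\,\|D^axD^b\|_p\,\|D^{\frac12-b}yD^{\frac12-a}\|_q\qquad\text{for all }x,y\in M. \tag{5}$$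
(For $p=1$ we have $q=\infty$, $a=b=\frac12$, and $D^{0}MD^{0}=M$.) This is the only place where $a,b\le\frac12$ enters: the exponents $\frac12-a,\frac12-b$ must be nonnegative.

If the two ends of the segment coincide ($p=1$), we are done. Otherwise call them $(a_0,b_0)$ and $(a_1,b_1)$, ordered such that $\delta=a_1-a_0=b_0-b_1>0$, and let
$$a=a_0+\delta\lambda,\qquad b=b_0-\delta\lambda,\qquad 0<\lambda<1 .$$
We know (5) for $(a_0,b_0)$ and for $(a_1,b_1)$.

**Step 2: the analytic function, for $x,y\in M_{\rm an}$.** This step sets up the three lines lemma. Define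
$$f(\zeta)=H\bigl(\sigma_{i\delta(\zeta-\lambda)}(x),\,\sigma_{i\delta(\zeta-\lambda)}(y)\bigr).$$
As $H$ is bounded bilinear, $f$ is entire. Since ${\rm Im}\,(i\delta(\zeta-\lambda))=\delta({\rm Re}\,\zeta-\lambda)$ stays bounded for $0\le{\rm Re}\,\zeta\le1$, the consequence of (F4) noted in Section 3 shows that $f$ is bounded on this strip. And $f(\lambda)=H(x,y)$.

**Step 3: the line $\zeta=it$.** Here we check that (5) at $(a_0,b_0)$ gives the desired bound. Put $s=\delta\lambda$, so $a_0+s=a$, $b_0-s=b$ and $i\delta(\zeta-\lambda)=-\delta t-is$. The real shift $\sigma_{-\delta t}$ can be dropped inside the norms by (F2), since $D^{i\delta t}$ commutes with powers of $D$. Using $\sigma_{-is}(x)D^s=D^sx$ from (F5),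
$$\|D^{a_0}\sigma_{-\delta t-is}(x)D^{b_0}\|_p=\|D^{a_0}\sigma_{-is}(x)D^sD^{b_0-s}\|_p=\|D^{a_0+s}xD^{b_0-s}\|_p=\|D^axD^b\|_p,$$
$$\|D^{\frac12-b_0}\sigma_{-\delta t-is}(y)D^{\frac12-a_0}\|_q=\|D^{\frac12-b_0}\sigma_{-is}(y)D^sD^{\frac12-a_0-s}\|_q=\|D^{\frac12-b_0+s}yD^{\frac12-a_0-s}\|_q=\|D^{\frac12-b}yD^{\frac12-a}\|_q .$$
The exponents split off here are $b_0-s=b\ge0$ and $\frac12-a_0-s=\frac12-a\ge0$. So (5) at $(a_0,b_0)$ yields
$$|f(it)|\le K\,\|D^axD^b\|_p\,\|D^{\frac12-b}yD^{\frac12-a}\|_q .$$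

**Step 4: the line $\zeta=1+it$.** The same check at $(a_1,b_1)$. Put $s=\delta(1-\lambda)$, so $a_1-s=a$, $b_1+s=b$ and $i\delta(\zeta-\lambda)=-\delta t+is$. Applying (F5) to $\sigma_{is}(x)\in M_{\rm an}$ gives $D^s\sigma_{is}(x)=\sigma_{-is}(\sigma_{is}(x))D^s=xD^s$. Hence
$$\|D^{a_1}\sigma_{-\delta t+is}(x)D^{b_1}\|_p=\|D^{a_1-s}D^s\sigma_{is}(x)D^{b_1}\|_p=\|D^{a_1-s}xD^{b_1+s}\|_p=\|D^axD^b\|_p,$$
$$\|D^{\frac12-b_1}\sigma_{-\delta t+is}(y)D^{\frac12-a_1}\|_q=\|D^{\frac12-b_1-s}D^s\sigma_{is}(y)D^{\frac12-a_1}\|_q=\|D^{\frac12-b_1-s}yD^{\frac12-a_1+s}\|_q=\|D^{\frac12-b}yD^{\frac12-a}\|_q .$$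
Again $a_1-s=a\ge0$ and $\frac12-b_1-s=\frac12-b\ge0$. By (5) at $(a_1,b_1)$, $|f(1+it)|$ has the same bound as in Step 3.

**Step 5: conclusion for analytic elements.** The three lines lemma at $\zeta=\lambda$ gives $|H(x,y)|=|f(\lambda)|\le K\|D^axD^b\|_p\|D^{\frac12-b}yD^{\frac12-a}\|_q$, which is (5) for $x,y\in M_{\rm an}$.

**Step 6: general $x,y\in M$.** This step removes analyticity. Let $x_n,y_m\in M_{\rm an}$ be the Gaussian averages of (F4). By Step 5 and then (F6), applied on $L^p$ and on $L^q$,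
$$|H(x_n,y_m)|\le K\,\|D^axD^b\|_p\,\|D^{\frac12-b}yD^{\frac12-a}\|_q .$$
Let first $m\to\infty$ and then $n\to\infty$. Since $y_m\to y$ and $x_n\to x$ weak$^*$ and $H$ is separately weak$^*$-continuous, (5) follows for all $x,y\in M$. By Step 1, $\|T_{p,\theta}\|\le K$. This proves the bound in Theorem 2(1). $\square$

## 9. Two points suffice for the sharp constant

It remains to show that $K$ cannot be improved. Given $A,C>0$, let $M=\mathbb C\oplus\mathbb C$ and $\varphi(f)=w_1f_1+w_2f_2$ with $w_1,w_2>0$, $w_1+w_2=1$ and $w_2/w_1=C/A$. Put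
$$T(f)=(0,Af_1).$$
$T$ is completely positive, hence 2-positive, and $\|T\|=A$. For $f\ge0$, $\varphi(T(f))=Aw_2f_1=Cw_1f_1\le C\varphi(f)$. Since $M$ is commutative, $\sigma$ is trivial and $D$ commutes with $M$. So $|D^afD^b|^p=|f|^pD$ and $\|D^afD^b\|_p^p=\varphi(|f|^p)=w_1|f_1|^p+w_2|f_2|^p$ for every $\theta$. For $f=(1,0)$,
$$\frac{\|D^aT(f)D^b\|_p}{\|D^afD^b\|_p}=\frac{A\,w_2^{1/p}}{w_1^{1/p}}=A\Bigl(\frac CA\Bigr)^{\frac1p}=A^{1-\frac1p}C^{\frac1p} .$$
So $\|T_{p,\theta}\|\ge A^{1-\frac1p}C^{\frac1p}$, which completes the proof of Theorem 2(1). With Section 4 all of Theorem 2 is proved, and with it Theorem 1: the required set is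
$$\{(p,\theta)\in[1,\infty)\times[0,1]:\ 1-\tfrac p2\le\theta\le\tfrac p2\},$$
where the condition is vacuous for $p\ge2$. $\square$
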